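# Rational fillings and $\mathrm{FP}_2$ subgroups of hyperbolic TDLC-groups of dimension two

## 1. Closed subgroups of groups that act on trees

A TDLC-group is a totally disconnected locally compact (Hausdorff) topological group. By van Dantzig's theorem its compact open subgroups form a base of neighborhoods of the identity. A closed subgroup of a TDLC-group is again a TDLC-group. All graphs below are simplicial: no loops, no multiple edges. On a connected graph $\Gamma$, $d$ is the path metric, $V\Gamma$ is the vertex set, and $|\Gamma|$ is the geometric realization with edges of length $1$.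

**Definition.** A *Cayley–Abels graph* of a compactly generated TDLC-group $L$ is a connected, locally finite graph on which $L$ acts continuously by graph automorphisms, transitively on vertices, with compact open vertex stabilizers.

For a finitely generated discrete group, a Cayley graph (with loops and repeated edges removed) is an example. For the automorphism group of the $d$-regular tree, the tree itself is one. Any two Cayley–Abels graphs of $L$ are quasi-isometric. They always exist, by the following construction, which we use all the time.

**Construction 1.1.** Let $W\le L$ be compact open. A compact generating set is covered by finitely many cosets of $W$, so there is a finite set $S$ with $L=\langle W,S\rangle$. Let $\Gamma(L,W,S)$ have vertex set $L/W$ and edges $\{gW,gsW\}$ for $g\in L$, $s\in S$, $gW\ne gsW$.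

- It is connected. Write $g=w_1\cdots w_n$ with $w_i\in W\cup S\cup S^{-1}$. Two consecutive cosets $w_1\cdots w_{i-1}W$ and $w_1\cdots w_iW$ are equal or adjacent; for $w_i=s^{-1}$, note that $\{ks^{-1}W,kW\}$ has the form $\{k'W,k'sW\}$ with $k'=ks^{-1}$.
- It is locally finite. If an edge $\{gW,gsW\}$ contains $W$, then $g\in W$ and the other end lies in $WsW/W$, or $gs\in W$ and the other end lies in $Ws^{-1}W/W$. Each set $WsW/W$ is finite, because the open subgroup $W\cap sWs^{-1}$ has finite index in the compact group $W$.
- $L$ is transitive on vertices, and the stabilizer of $gW$ is the compact open subgroup $gWg^{-1}$.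

**Definition.** A geodesic triangle is *$\delta$-slim* if each side lies in the $\delta$-neighborhood of the union of the other two. A connected graph is (Gromov) *hyperbolic* if for some $\delta$ all geodesic triangles in $|\Gamma|$ are $\delta$-slim. A TDLC-group is *hyperbolic* if it is compactly generated and one (equivalently, every) Cayley–Abels graph of it is hyperbolic.

Does hyperbolicity pass to closed subgroups? Here is a case with an easy answer.

**Proposition 1.2.** Suppose the TDLC-group $G$ has a Cayley–Abels graph $T$ that is a tree. Then every compactly generated closed subgroup $H$ of $G$ is hyperbolic.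

*Proof.* Fix a vertex $x$ of $T$ with stabilizer $U$ in $G$. Put $V=U\cap H$, which is compact open in $H$, choose a finite $S$ with $H=\langle V,S\rangle$, and let $\Gamma=\Gamma(H,V,S)$. Choose an integer $R\ge1$ with $d_T(x,sx)\le R$ for all $s\in S$. Let $Y\subseteq T$ be the union of the orbit $Hx$ and all geodesics $[hx,hsx]$ with $h\in H$, $s\in S$. It is $H$-invariant, and it is connected because $\Gamma$ is connected. A connected subgraph of a tree contains the geodesic between any two of its vertices. So $Y$ is a tree and $d_Y=d_T$ on $Y$.

Consider $\varphi:H/V\to Y$, $hV\mapsto hx$. It is well defined and injective because $V$ is the stabilizer of $x$ in $H$. We claim that for a constant $R'$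
$$d_Y(hx,h'x)\le R\,d_\Gamma(hV,h'V),\qquad d_\Gamma(hV,h'V)\le R'\,d_Y(hx,h'x).\tag{1}$$
The first inequality follows from the choice of $R$. For the second we may take $h'=1$. Let $x=y_0,y_1,\dots,y_n=hx$ be the vertices of the geodesic in $Y$. Each $y_i$ is within $R$ of some $h_ix$ with $h_i\in H$; take $h_0=1$ and $h_n=h$. Then $d_T(h_ix,h_{i+1}x)\le 2R+1$, so $h_i^{-1}h_{i+1}x$ lies in the finite set of points of $Hx$ at distance at most $2R+1$ from $x$. Let $R'$ be the maximum of $d_\Gamma(V,kV)$ over the points $kx$ of this finite set. Then $d_\Gamma(V,hV)\le R'n$.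

Every vertex of $Y$ is within $R$ of $\varphi(H/V)$, so $\varphi$ is a quasi-isometry from $\Gamma$ to the tree $Y$. Trees are hyperbolic, and hyperbolicity is a quasi-isometry invariant. $\square$

The proof rests on one fact: *a connected subgraph $Y$ of a tree $T$ is undistorted*. In chain language: for vertices $v,w$ of $Y$ there is exactly one $1$-chain on $T$ with boundary $w-v$, because $T$ has no $1$-cycles. As $Y$ is connected, that chain already lives on $Y$. Its $\ell_1$-norm is the distance, both in $T$ and in $Y$.

What changes in general? If $G$ is only "two-dimensional", its graphs contain loops and connected subgraphs can be distorted. Let $G=\langle a,t\mid tat^{-1}=a^2\rangle$ and $H=\langle a\rangle$. In $G$ the element $a^{2^n}=t^nat^{-n}$ has length at most $2n+1$. The action $a:x\mapsto x+1$, $t:x\mapsto 2x$ on $\mathbb Q$ satisfies the relation, so $a$ has infinite order and $a^{2^n}$ has length $2^n$ in $H$. (This $G$ has a two-dimensional classifying space by Lyndon's theorem on one-relator groups whose relator is not a proper power. It is not offered as a hyperbolic group; it only shows that dimension two does not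 control distances.)

So an argument that compares distances stops at the word "undistorted". The chain version suggests moving up one dimension. Replace the $0$-cycles $w-v$ by $1$-cycles, that is, by loops, and the connecting $1$-chains by fillings of loops. If fillings are undistorted, we then have to get back from fillings to the geometry of $H$.

## 2. Dimension two, type $\mathrm{FP}_2$, and what is to be proved

**Definition.** Let $L$ be a TDLC-group. A *discrete* $\mathbb Q[L]$-module is a $\mathbb Q[L]$-module $M$ such that $L\times M\to M$ is continuous for the discrete topology on $M$; equivalently, the stabilizer of every $m\in M$ is open. These modules form an abelian category ${}_{\mathbb Q[L]}\mathrm{dis}$ with enough projectives.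

If $W\le L$ is open, $\mathbb Q[L/W]$ is discrete. If $L$ is not discrete, $\mathbb Q[L]$ is not: the stabilizer of $1$ is trivial. If $L$ is discrete, every module is discrete.

**Definition.** $\mathrm{cd}_{\mathbb Q}(L)$ is the projective dimension of the trivial module $\mathbb Q$ in ${}_{\mathbb Q[L]}\mathrm{dis}$. $L$ is of *type $\mathrm{FP}_n$* if $\mathbb Q$ has a projective resolution $P_\bullet\to\mathbb Q$ in ${}_{\mathbb Q[L]}\mathrm{dis}$ with $P_k$ finitely generated for all $k\le n$.

**Definition.** $L$ is *compactly presented* if it has a presentation $\langle S\mid R\rangle$ with $S$ a compact generating set and relators $R$ of bounded length. As is standard, every hyperbolic TDLC-group is compactly presented.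

Arora, Castellano, Corob Cook and Martínez-Pedroza, "Subgroups, hyperbolicity and cohomological dimension for totally disconnected locally compact groups", arXiv:1908.07946 (2019), have the following theorem.

**Theorem 2.1 (compactly presented case).** Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb Q}(G)\le2$. Every compactly presented closed subgroup $H$ of $G$ is hyperbolic.

They ask whether this remains true if $H$ is of type $\mathrm{FP}_2$ but not compactly presented. (For discrete groups, Gersten proved that subgroups of type $\mathrm{FP}_2$ over $\mathbb Z$ of hyperbolic groups of integral cohomological dimension at most two are hyperbolic.) The answer is yes.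

**Theorem A.** Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb Q}(G)\le2$ and $H\le G$ closed of type $\mathrm{FP}_2$. Then $H$ is hyperbolic.

In particular $H$ is then compactly presented. Theorem 2.1 is not used in the proof of Theorem A.

## 3. The rational filling norm

For a connected graph $\Gamma$ let $C_0(\Gamma)=\mathbb Q[V\Gamma]$. Let $C_1(\Gamma)$ be spanned by ordered pairs $(v,w)$ of adjacent vertices modulo $(v,w)+(w,v)=0$. Put $\partial(v,w)=w-v$ and $Z_1(\Gamma)=\ker\partial=H_1(\Gamma;\mathbb Q)$. A closed edge path $\gamma=(v_0,\dots,v_k=v_0)$ has length $|\gamma|=k$ and class $[\gamma]=\sum_i(v_i,v_{i+1})\in Z_1(\Gamma)$.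

Every $z\in Z_1(\Gamma)$ is a finite $\mathbb Q$-combination of such classes. Clear denominators, and orient the edges so that $z=\sum n_ee$ with integers $n_e\ge0$. If $z\ne0$, walk along oriented edges with $n_e>0$. Inflow equals outflow at each vertex, so the walk can always continue, and it eventually revisits a vertex. This gives a simple closed path along oriented edges with $n_e>0$. Subtract its class and induct on $\sum n_e$.

**Definition.** Suppose a group acts on $\Gamma$ and $\mathcal C$ is a finite set of closed edge paths whose translates' classes span $Z_1(\Gamma)$. Put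
$$\|z\|_{\mathcal C}=\inf\Big\{\sum_j|a_j| \;:\; z=\sum_j a_j[h_jc_j],\ a_j\in\mathbb Q,\ c_j\in\mathcal C,\ h_j\text{ in the group}\Big\}<\infty .\tag{2}$$
This function is invariant under the group, subadditive, and homogeneous over $\mathbb Q$.

*Example 3.1.* Let $\Gamma$ be an $n$-cycle ($n\ge3$) with the rotation action of $\mathbb Z/n$, let $c$ go once around and $\mathcal C=\{c^2\}$, where $c^2$ goes around twice. Then $Z_1(\Gamma)=\mathbb Q[c]$, every translate of $c^2$ has class $2[c]$, and $\|[c]\|_{\mathcal C}=\frac12$. Yet $c$ does not bound a disc made of these relators: attaching a $2$-cell along $c^2$ gives a space with $H_1(\,\cdot\,;\mathbb Q)=0$ and fundamental group $\mathbb Z/2$. Rational fillings see less than discs.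

*Example 3.2.* Let $\Gamma$ be the standard grid on $\mathbb Z^2$ and $\mathcal C$ the unit square. Then $\|[\gamma]\|_{\mathcal C}\le|\gamma|^2/2$. Let $\gamma$ start at $(0,0)$. Each horizontal edge of $\gamma$ has height $j$ with $|j|\le|\gamma|/2$. Subtract from $[\gamma]$, with the right sign, the column of $|j|$ squares between that edge and height $0$. What remains is a cycle whose horizontal edges all lie at height $0$. It is supported on a tree (one horizontal line and all vertical lines), so it is $0$. At most $|\gamma|$ columns of at most $|\gamma|/2$ squares were used.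

The proof of Theorem A combines two theorems.

**Theorem B (undistorted fillings).** Let $G$ be a TDLC-group of type $\mathrm{FP}_2$ with $\mathrm{cd}_{\mathbb Q}(G)\le2$ and $H\le G$ a closed subgroup of type $\mathrm{FP}_2$. There are Cayley–Abels graphs $\Gamma_H\subseteq\Gamma_G$ ($\Gamma_H$ an $H$-invariant subgraph), finite sets $\mathcal C_H,\mathcal C_G$ of closed edge paths generating $Z_1(\Gamma_H)$ over $\mathbb Q[H]$ and $Z_1(\Gamma_G)$ over $\mathbb Q[G]$, and a constant $C$, with
$$\|z\|_{\mathcal C_H}\le C\,\|z\|_{\mathcal C_G}\qquad(z\in Z_1(\Gamma_H)).\tag{3}$$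
For given such $\Gamma_H\subseteq\Gamma_G$, any choice of $\mathcal C_H,\mathcal C_G$ works (with $C$ depending on the choice).

**Theorem C (quadratic gap).** Let $\Gamma$ be a connected graph and $N\ge1$. For $z\in Z_1(\Gamma)$ let
$$\|z\|_N=\inf\Big\{\sum|a_j| : z=\sum a_j[c_j],\ a_j\in\mathbb Q,\ c_j\text{ closed edge paths},\ |c_j|\le N\Big\}\in[0,\infty],$$
and $\mathrm{Fill}_N(\ell)=\sup\{\|[\gamma]\|_N:|\gamma|\le\ell\}$. If $\limsup_{\ell\to\infty}\mathrm{Fill}_N(\ell)/\ell^2<\frac1{2888N^2}$, then $\Gamma$ is Gromov hyperbolic.

Between them we need that fillings in a hyperbolic $G$ are linear (Section 8). Then fillings in $H$ are linear by Theorem B, and Theorem C makes $\Gamma_H$ hyperbolic.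

## 4. Unique fillings, and a retraction that nothing bounds

Here is the case in which the idea from trees carries over word for word. Suppose $\Gamma_G$ is the $1$-skeleton of a $2$-complex $K_G$ with $H_1(K_G;\mathbb Q)=H_2(K_G;\mathbb Q)=0$, and $\Gamma_H$ is the $1$-skeleton of a subcomplex $K_H$ with $H_1(K_H;\mathbb Q)=0$. Then the boundary map $C_2(K_G)\to Z_1(\Gamma_G)$ is an isomorphism, and it restricts to an isomorphism $C_2(K_H)\to Z_1(\Gamma_H)$. So a cycle $z$ in $\Gamma_H$ has exactly one filling by $2$-cells of $K_G$, and this filling uses only cells of $K_H$. The two filling norms agree, where each norm counts $2$-cells of the complex.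

In general $\mathrm{cd}_{\mathbb Q}(G)\le 2$ only says that $Z_1(\Gamma_G)$ is *projective*: fillings by relators are not unique, and relators of $H$ need not be relators of $G$. What would one try first? We shall see in Section 7 that $M=Z_1(\Gamma_H)$ is a direct summand of $Z_1(\Gamma_G)$ over $\mathbb Q[H]$, so there is an $H$-equivariant retraction $r:Z_1(\Gamma_G)\to M$. Given $z\in M$, take an efficient filling $z=\sum a_j[g_jc_j]$ in $G$ and apply $r$:
$$z=r(z)=\sum a_j\,r([g_jc_j]).$$
Now one needs a bound on $\|r([gc])\|_{\mathcal C_H}$ that is uniform in $g\in G$. This function of $g$ is constant on cosets $Hg$, but in general there are infinitely many of them, and the splitting gives no control.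

*Example 4.1.* Let $G=\mathbb Z^2=\langle x,y\rangle$, $H=\langle x\rangle$, with trivial compact open subgroups, $S=\{x,x^2\}$ and $T=\{x,x^2,y\}$. Thus $\Gamma_G$ is the grid together with an edge from $(i,j)$ to $(i+2,j)$ for all $i,j$, and $\Gamma_H$ is its part at height $0$. Let $t_{ij}$ be the class of the closed path $(i,j)\to(i+1,j)\to(i+2,j)\to(i,j)$. The long edge at $(i,j)$ occurs in $t_{ij}$ and in no other $t_{i'j'}$. Hence the $t_{ij}$ are linearly independent, $Z_1(\Gamma_G)=Z_1(\text{grid})\oplus\bigoplus\mathbb Q t_{ij}$, and in the same way $M=\bigoplus_i\mathbb Qt_{i0}$. Put $r=0$ on $Z_1(\text{grid})$ and $r(t_{ij})=(1+|j|)\,t_{i0}$. This is an $H$-equivariant retraction onto $M$. For $\mathcal C_H$ consisting of the triangle $t_{00}$, the norm on $M$ is the $\ell_1$-norm in the basis $t_{i0}$, and $\|r(t_{0j})\|_{\mathcal C_H}=1+|j|$ is unbounded.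

The way out is visible in this example. The unbounded values of $r$ occur on relators at large height, and the *unique* filling of a cycle in $M$ never uses those. In general we have to choose, for each $z\in M$, a filling that (i) is efficient and (ii) uses relators only from finitely many $H$-orbits. Both properties come at once from one $G$-equivariant linear choice of fillings, which exists because $Z_1(\Gamma_G)$ is projective. This is where $\mathrm{cd}_{\mathbb Q}(G)\le2$ enters.

## 5. Permutation modules and finiteness

Throughout this section $L$ is a TDLC-group.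

**Lemma 5.1.** If $W\le L$ is compact open, $\mathbb Q[L/W]$ is projective in ${}_{\mathbb Q[L]}\mathrm{dis}$. Hence $\mathbb Q[X]$ is projective for every $L$-set $X$ with compact open stabilizers.

*Proof.* A homomorphism $\mathbb Q[L/W]\to M$ is determined by the image of the coset $W$, which can be any element of $M^W$. So we must lift $W$-fixed elements along a surjection $M\to M''$. Let $m''\in M''^W$, and let $m\in M$ be any lift. The stabilizer $W_m$ of $m$ in $W$ is open in the compact group $W$, so it has finite index. The average of $wm$ over $w\in W/W_m$ is $W$-fixed, and it maps to the average of $wm''=m''$, which is $m''$. This division is where rational coefficients are used. Finally $\mathbb Q[X]$ is the direct sum of the modules $\mathbb Q[L/W]$ over the orbits of $X$. $\square$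

Let $M$ be a discrete module. Every $m\in M$ is fixed by some compact open $W$, so $M$ is a quotient of a direct sum of modules $\mathbb Q[L/W]$. Therefore every projective is a direct summand of such a sum. For example, if $L$ is compact, then $\mathbb Q=\mathbb Q[L/L]$ is projective and $\mathrm{cd}_{\mathbb Q}(L)=0$.

**Lemma 5.2.** Let $L$ act on a graph $\Gamma$ with compact open vertex stabilizers. Then $C_0(\Gamma)$ and $C_1(\Gamma)$ are projective. The same holds for the modules spanned by an $L$-invariant set of vertices, or of edges.

*Proof.* For vertices this is Lemma 5.1. The stabilizer of an ordered edge $(v,w)$ is $L_v\cap L_w$, which is compact open, so the module $E$ spanned by all ordered edges is projective. The quotient map $E\to C_1(\Gamma)$ has the equivariant section $(v,w)\mapsto\frac12\big((v,w)-(w,v)\big)$, so $C_1(\Gamma)$ is a summand of $E$. The proof for an invariant set of edges is the same. $\square$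

For instance, if $\Gamma$ is a tree, $0\to C_1(\Gamma)\to C_0(\Gamma)\to\mathbb Q\to0$ is exact and $\mathrm{cd}_{\mathbb Q}(L)\le1$. So Section 1 was the one-dimensional case.

**Lemma 5.3.** If $H\le G$ is closed and $W\le G$ is compact open, then $\mathbb Q[G/W]$ is projective over $H$. Hence direct summands of sums of modules $\mathbb Q[G/W]$ restrict to projectives in ${}_{\mathbb Q[H]}\mathrm{dis}$.

*Proof.* The stabilizer in $H$ of $gW$ is $H\cap gWg^{-1}$, which is compact because $H$ is closed, and open in $H$. Apply Lemma 5.1 to the $H$-set $G/W$. $\square$

**Lemma 5.4 (Schanuel).** Let $n\ge1$ and let $0\to K\to Q_{n-1}\to\dots\to Q_0\to\mathbb Q\to0$ be exact in ${}_{\mathbb Q[L]}\mathrm{dis}$ with all $Q_i$ projective.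

1. If $L$ is of type $\mathrm{FP}_n$ and all $Q_i$ are finitely generated, then $K$ is finitely generated.
2. If $\mathrm{cd}_{\mathbb Q}(L)\le n$, then $K$ is projective.

*Proof.* Let $P_\bullet\to\mathbb Q$ be a projective resolution and let $K'$ be the kernel of $P_{n-1}\to P_{n-2}$ (with $P_{-1}=\mathbb Q$). The generalized Schanuel lemma, valid in every abelian category, says
$$K\oplus P_{n-1}\oplus Q_{n-2}\oplus\cdots\;\cong\;K'\oplus Q_{n-1}\oplus P_{n-2}\oplus\cdots .$$
In case 1 choose $P_k$ finitely generated for $k\le n$. Then $K'$ is a quotient of $P_n$, so the right side is finitely generated, and so is its quotient $K$. In case 2 choose $P_\bullet$ of length at most $n$. Then $K'\cong P_n$ is projective, the right side is projective, and so is its summand $K$. $\square$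

**Lemma 5.5.** Type $\mathrm{FP}_1$ implies compactly generated.

*Proof.* Let $V\le L$ be compact open and $I=\ker(\mathbb Q[L/V]\to\mathbb Q)$. By Lemma 5.4(1) with $n=1$, $I$ is finitely generated. As a vector space $I$ is spanned by the elements $hV-V$, so finitely many of them, say $h_iV-V$ with $i\le r$, generate it as a module. Put $K=\langle V,h_1,\dots,h_r\rangle$. The natural map $\mathbb Q[L/V]\to\mathbb Q[L/K]$ is $L$-equivariant and kills each $h_iV-V$, so it kills $I$. Thus $gK=K$ for every $g\in L$, so $L=K$. This group is generated by the compact set $V\cup\{h_1,\dots,h_r\}$. $\square$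

## 6. Nested Cayley–Abels graphs

**Lemma 6.1.** Let $G$ be a compactly generated TDLC-group and $H\le G$ a closed compactly generated subgroup. Then there are Cayley–Abels graphs $\Gamma_H\subseteq\Gamma_G$ with $\Gamma_H$ an $H$-invariant subgraph.

*Proof.* Let $U\le G$ be compact open and $V=U\cap H$, which is compact open in $H$. Choose a finite $S\subset H$ with $H=\langle V,S\rangle$, and a finite $T\supseteq S$ with $G=\langle U,T\rangle$. Let $\Gamma_G=\Gamma(G,U,T)$. Let $\Gamma_H$ have vertices $hU$, $h\in H$, and edges $\{hU,hsU\}$, $h\in H$, $s\in S$, $hU\ne hsU$. Since $hU=h'U$ exactly when $h^{-1}h'\in U\cap H=V$, this is $\Gamma(H,V,S)$ under the identification $hU\leftrightarrow hV$. As $S\subseteq T$, it is a subgraph of $\Gamma_G$, and it is $H$-invariant. Both are Cayley–Abels graphs by Construction 1.1. $\square$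

The graph $\Gamma_H$ may be badly distorted in $\Gamma_G$, as in Section 1. We use only that it is connected.

## 7. Proof of Theorem B

**Step 1: the modules $Z_1$ are finitely generated.** This step produces $\mathcal C_G$ and $\mathcal C_H$. By Lemma 5.5 both groups are compactly generated. Take any Cayley–Abels graphs $\Gamma_H\subseteq\Gamma_G$ as in the statement; Lemma 6.1 says they exist. For $L\in\{G,H\}$ the sequence
$$0\to Z_1(\Gamma_L)\to C_1(\Gamma_L)\to C_0(\Gamma_L)\to\mathbb Q\to0$$
is exact, because $\Gamma_L$ is connected. The modules $C_0(\Gamma_L),C_1(\Gamma_L)$ are projective by Lemma 5.2. They are finitely generated, because a vertex-transitive locally finite graph has finitely many orbits of vertices and edges. By Lemma 5.4(1) with $n=2$, $Z_1(\Gamma_L)$ is finitely generated over $\mathbb Q[L]$. Each generator is a finite combination of classes of closed edge paths, so finite sets $\mathcal C_G,\mathcal C_H$ as required exist. Fix any such sets, and write $M=Z_1(\Gamma_H)\subseteq Z_1(\Gamma_G)$.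

**Step 2: an equivariant, efficient choice of fillings in $G$.** Since $\mathrm{cd}_{\mathbb Q}(G)\le2$, Lemma 5.4(2) with $n=2$ shows that $Z_1(\Gamma_G)$ is projective in ${}_{\mathbb Q[G]}\mathrm{dis}$. For $c\in\mathcal C_G$ let $W_c$ be the subgroup of $G$ fixing all vertices of $c$; it is a finite intersection of compact open subgroups, so it is compact open. Put
$$F=\bigoplus_{c\in\mathcal C_G}\mathbb Q[G/W_c],\qquad \pi:F\to Z_1(\Gamma_G),\quad gW_c\mapsto g[c].$$
The map $\pi$ is well defined, $G$-equivariant and surjective. An element of $\pi^{-1}(z)$ is a filling of $z$ by relators. As $Z_1(\Gamma_G)$ is projective, $\pi$ has a $G$-equivariant section $\iota$. Let $\|\cdot\|_1$ be the $\ell_1$-norm on $F$ for the basis $X=\bigsqcup_cG/W_c$. It is $G$-invariant, because $G$ permutes $X$. Choose $B\ge\|\iota([c])\|_1$ for all $c\in\mathcal C_G$. Then $\|\iota(g[c])\|_1=\|g\,\iota([c])\|_1\le B$. If $z=\sum a_j[g_jc_j]$, then $\|\iota(z)\|_1\le B\sum|a_j|$. Taking the infimum,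
$$\|\iota(z)\|_1\le B\,\|z\|_{\mathcal C_G}\qquad(z\in Z_1(\Gamma_G)).\tag{4}$$

**Step 3: $M$ is an $H$-summand.** The aim is an $H$-equivariant retraction $r:Z_1(\Gamma_G)\to M$. Let $C_i^{rel}=C_i(\Gamma_G)/C_i(\Gamma_H)$ for $i=0,1$. These are the modules spanned by the vertices, respectively edges, of $\Gamma_G$ not in $\Gamma_H$. The group $H$ acts on $\Gamma_G$ with compact open stabilizers because it is closed, so by Lemma 5.2 they are projective over $H$. The exact sequence of the pair reads
$$0\to H_1(\Gamma_H)\to H_1(\Gamma_G)\to H_1^{rel}\to H_0(\Gamma_H)\to H_0(\Gamma_G)\to H_0^{rel}\to0$$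
with rational coefficients. Both graphs are connected and nonempty, so $H_0(\Gamma_H)\to H_0(\Gamma_G)$ is an isomorphism. Hence $H_0^{rel}=0$, and we have an exact sequence of $\mathbb Q[H]$-modules
$$0\to M\to Z_1(\Gamma_G)\to H_1^{rel}\to0,\qquad H_1^{rel}=\ker(C_1^{rel}\to C_0^{rel}).\tag{5}$$
Since $H_0^{rel}=0$, the map $C_1^{rel}\to C_0^{rel}$ is onto a projective $H$-module, so it splits. Its kernel $H_1^{rel}$ is therefore a summand of $C_1^{rel}$, hence projective over $H$. So (5) splits over $H$, and $r$ exists.

**Step 4: only finitely many $H$-orbits of relators are used.** Put $\rho=r\circ\pi:F\to M$. It is $H$-equivariant, and for $z\in M$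
$$\rho(\iota(z))=r(\pi(\iota(z)))=r(z)=z.$$
By Step 1, $M$ is generated over $\mathbb Q[H]$ by finitely many elements $m_1,\dots,m_k$. Each $\iota(m_i)$ has finite support in $X$. Let $X_0\subseteq X$ be the union of the $H$-orbits that meet these supports. It is a finite union of $H$-orbits, and $\iota(M)\subseteq\mathbb Q[X_0]$ because $\iota$ is $H$-equivariant. The function $x\mapsto\|\rho(x)\|_{\mathcal C_H}$ is constant on $H$-orbits, because $\rho$ is equivariant and $\|\cdot\|_{\mathcal C_H}$ is invariant. So it is bounded on $X_0$ by some $B'$. This is the bound that was missing in Section 4; it holds on $X_0$, and that suffices.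

**Step 5: the estimate.** Let $z\in M$ and write $\iota(z)=\sum_{x\in X_0}a_xx$. By subadditivity, homogeneity and (4),
$$\|z\|_{\mathcal C_H}=\|\rho(\iota(z))\|_{\mathcal C_H}\le\sum_{x\in X_0}|a_x|\,\|\rho(x)\|_{\mathcal C_H}\le B'\|\iota(z)\|_1\le B'B\,\|z\|_{\mathcal C_G}.$$
This is (3) with $C=B'B$. $\blacksquare$

In Example 4.1, take $\mathcal C_G$ to consist of the unit square and the triangle $t_{00}$. The grid cycles are freely spanned by the squares: they span by Example 3.2, and a nonzero finite combination of squares has a nonzero coefficient on the right-hand edge of any rightmost square in it. So $\pi$ is an isomorphism, $\iota=\pi^{-1}$, and $\iota(M)$ is supported on the single $H$-orbit of $t_{00}$. The unbounded retraction does no harm.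

## 8. Hyperbolic graphs have linear fillings

**Proposition 8.1.** Let $\Gamma$ be a connected graph with $\delta$-slim geodesic triangles, $\delta>0$, and let $k$ be an integer with $k>8\delta+2$. For every closed edge path $\gamma$, $[\gamma]$ is a sum of at most $|\gamma|$ classes of closed edge paths of length $\le2k$.

*Proof.* Induct on $\ell=|\gamma|$. For $\ell=0$ the class is the empty sum. For $1\le\ell\le2k$ it is a sum of one class. Let $\ell>2k$.

*Some subpath of length $\le k$ is not geodesic.* Suppose every edge subpath of $\gamma$ of length $\le k$ were geodesic. View $\gamma$ as a map $[0,\ell]\to|\Gamma|$. An interval of length $\le k-2$ in $[0,\ell]$ lies in a subinterval of length $\le k$ with integer endpoints. So $\gamma$ is a $(k-2)$-local geodesic. Since $k-2>8\delta$, Theorem III.H.1.13(1) of Bridson–Haefliger (*Metric Spaces of Non-Positive Curvature*) says that $\gamma$ lies in the $2\delta$-neighborhood of any geodesic from $\gamma(0)$ to $\gamma(\ell)$. But $\gamma(\ell)=\gamma(0)$, so that geodesic is the point $\gamma(0)$. On the other hand $d(\gamma(0),\gamma(k))=k>2\delta$, a contradiction.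

*Shortcut.* Let $\sigma$ be a subpath of length $\le k$ that is not geodesic, and let $\tau$ be a geodesic edge path with the same endpoints, so $|\tau|\le|\sigma|-1$. Replacing $\sigma$ by $\tau$ in $\gamma$ gives a closed path $\gamma'$ with $|\gamma'|\le\ell-1$, and
$$[\gamma]=[\gamma']+[\sigma\bar\tau],\qquad|\sigma\bar\tau|<2k.$$
By induction $[\gamma']$ is a sum of at most $\ell-1$ classes of the required kind. $\square$

**Corollary 8.2.** If $G$ is hyperbolic and $\Gamma_G$ is a (simplicial) Cayley–Abels graph, then $G$ is of type $\mathrm{FP}_2$, and there is a finite set $\mathcal C_G$ of closed edge paths generating $Z_1(\Gamma_G)$ over $\mathbb Q[G]$ with $\|[\gamma]\|_{\mathcal C_G}\le|\gamma|$ for every closed edge path $\gamma$.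

*Proof.* Choose $\delta>0$ and $k$ as in Proposition 8.1. The closed edge paths of length $\le2k$ form finitely many $G$-orbits, because $\Gamma_G$ is locally finite and vertex-transitive. Let $\mathcal C_G$ be a set of representatives. By Proposition 8.1, $[\gamma]$ is a sum of at most $|\gamma|$ classes of translates of members of $\mathcal C_G$. So $\mathcal C_G$ generates $Z_1(\Gamma_G)$, and the inequality holds. The finitely generated discrete module $Z_1(\Gamma_G)$ is a quotient of the finitely generated projective module $\bigoplus_c\mathbb Q[G/W_c]$ (with $W_c$ as in Section 7). Together with $C_1(\Gamma_G)$ and $C_0(\Gamma_G)$, and continued by any projective resolution of the kernel, this gives type $\mathrm{FP}_2$. $\square$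

## 9. Bounding fillings from below by $f\,dg$: proof of Theorem C

We now know that $\Gamma_H$ has linear *rational* fillings. One would like to attach $2$-cells to $\Gamma_H$ along the translates of $\mathcal C_H$ and invoke the standard theory, in which a subquadratic isoperimetric inequality for disc fillings implies hyperbolicity. This is where the hypothesis $\mathrm{FP}_2$ falls short. The resulting complex has $H_1(\,\cdot\,;\mathbb Q)=0$, but it need not be simply connected (Example 3.1), so a loop need not bound a disc diagram at all.

To show that a non-hyperbolic graph has expensive rational fillings we need only a *lower* bound, and a linear functional gives one. If $\omega$ is linear on cycles and small on every short loop, then a loop with large $\omega$ is costly to fill, whatever the topology of the filling. In the grid the functional "area enclosed", $\int x\,dy$, does this. We imitate it with two Lipschitz functions.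

**Step 1: the functional.** Let $f,g:V\Gamma\to\mathbb R$ be $1$-Lipschitz. Define a $\mathbb Q$-linear map $\omega:C_1(\Gamma)\to\mathbb R$ by
$$\omega(v,w)=\tfrac12\big(f(v)+f(w)\big)\big(g(w)-g(v)\big).\tag{6}$$
It is well defined, because the right side is antisymmetric in $(v,w)$. We claim that
$$|\omega(z)|\le\tfrac{N^2}{2}\,\|z\|_N\qquad(z\in Z_1(\Gamma)).\tag{7}$$
By linearity it suffices to show $|\omega([c])|\le N^2/2$ for a closed edge path $c=(v_0,\dots,v_k=v_0)$ with $k\le N$. Replacing $f$ by $f-f(v_0)$ changes $\omega([c])$ by $-f(v_0)\sum_i(g(v_{i+1})-g(v_i))=0$. After this replacement $|f(v_i)|\le d(v_0,v_i)\le k/2\le N/2$. So each of the at most $N$ terms has absolute value at most $\frac N2\cdot1$.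

For example, in the grid let $f(x,y)=x$ and $g(x,y)=y$. On the boundary of the $s\times s$ square with corner $(0,0)$, traversed counterclockwise, only the side $x=s$ contributes, and $\omega=s\cdot s=s^2$. Inequality (7) with $N=4$ gives a filling cost of at least $s^2/8$.

**Step 2: triangles with vertex corners suffice.** A *vertex triangle* is a geodesic triangle whose sides are geodesic edge paths. This step shows: *if all vertex triangles are $\delta$-slim, then $\Gamma$ is hyperbolic.*

Consider first a hexagon with vertex corners $p_1,\dots,p_6$ and geodesic edge paths as sides. Draw geodesic edge paths $[p_1,p_3],[p_1,p_4],[p_1,p_5]$. Applying slimness in the triangles $p_1p_2p_3$, $p_1p_3p_4$, $p_1p_4p_5$, $p_1p_5p_6$ in turn shows that $[p_1,p_2]$ lies in the $4\delta$-neighborhood of the union of the other five sides.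

Now let $x_1,x_2,x_3\in|\Gamma|$ be the corners of a geodesic triangle, and let $u\in[x_1,x_2]$. If $u$ is within $1$ of $x_1$ or $x_2$, it is within $1$ of another side. Otherwise $[x_1,x_2]$ has length more than $2$. Let $x_1',x_2'$ be its first and last vertices. Then $d(x_i,x_i')\le1$, and $u\in[x_1',x_2']$. On $[x_2,x_3]$ let $y_2,y_3$ be the first and last vertices. If this side contains no vertex, it lies inside one edge, and we let $y_2=y_3$ be an endpoint of that edge. In all cases $d(x_2,y_2)\le1$ and $d(x_3,y_3)\le1$. Define $z_3,z_1$ likewise for $[x_3,x_1]$.

Form the hexagon $x_1'x_2'y_2y_3z_3z_1$. Its sides $[x_1',x_2']$, $[y_2,y_3]$, $[z_3,z_1]$ are pieces of the original sides, where a piece may degenerate to a point within $1$ of its original side. The other three sides are chosen geodesic edge paths. The side $[x_2',y_2]$ has length at most $2$, so each of its points is within $1$ of an endpoint, hence within $2$ of $x_2$. In the same way $[y_3,z_3]$ lies within $2$ of $x_3$, and $[z_1,x_1']$ within $2$ of $x_1$. So $u$ is within $4\delta$ of a point that is within $2$ of $[x_2,x_3]\cup[x_3,x_1]$. All geodesic triangles are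 $(4\delta+2)$-slim.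

**Step 3: the right scale.** For a vertex triangle $\Delta$ let $t(\Delta)$ be the maximum, over vertices $m$ on a side of $\Delta$, of the distance from $m$ to the set of vertices on the other two sides. Let $D_n$ be the maximum of $t(\Delta)$ over vertex triangles of perimeter $\le n$. It is an integer $\le n$, because the endpoints of a side lie on the other sides.

A triangle with $t(\Delta)=D$ may have perimeter enormous compared with $D$, and then a cost of order $D^2$ says nothing. We need a fat loop of length comparable to $D$. The point of taking $D=D_n$ is extremality: *every* vertex triangle of perimeter $\le n$ is $D$-thin at its vertices. So we can cut $\Delta$ short on either side of $m$, and cut it again toward its third corner.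

**Claim.** *If $D=D_n\ge1$, there are $1$-Lipschitz $f,g$ and a closed edge path $\gamma$ with $|\gamma|\le38D$ and*
$$\omega([\gamma])\ge\frac{D^2}4.\tag{8}$$

**Step 4: construction of $\gamma$.** Choose a vertex triangle $\Delta$ with corners $a,b,c$ and perimeter $\le n$, and a vertex $m\in[a,b]$ at distance exactly $D$ from the set of vertices of $[a,c]\cup[b,c]$. In particular $d(m,a)\ge D$ and $d(m,b)\ge D$.

*Cutting near $m$.* Let $a'\in[a,m]$ be the vertex with $d(a',m)=\min(3D,d(a,m))$. If $a'=a$, put $p=a$. Otherwise let $p$ be a vertex of $[a,c]\cup[b,c]$ with $d(a',p)\le D$; it exists because $t(\Delta)\le D$. Define $b'\in[m,b]$ and $q$ symmetrically: $d(m,b')=\min(3D,d(m,b))$, and $q=b$ if $b'=b$. Then $d(a',b')\le6D$ and $d(p,q)\le D+6D+D=8D$.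

*Case 1: $p,q$ lie on a common side $[a,c]$ or $[b,c]$.* Let $\gamma$ run from $a'$ to $b'$ along $[a,b]$, then by a geodesic to $q$, along the common side to $p$, and by a geodesic to $a'$. The common side is geodesic, so the third piece has length $d(p,q)\le8D$. In total $|\gamma|\le6D+D+8D+D=16D$.

*Case 2: $p,q$ lie on different sides among $[a,c],[b,c]$.* Consider the vertex triangle with corners $p,q,c$ whose sides are the segments of $\Delta$ from $p$ to $c$ and from $q$ to $c$, together with a geodesic edge path $[p,q]$. The path in $\Delta$ from $p$ to $q$ that avoids the two segments to $c$ (it runs through $[a,b]$) has length at least $d(p,q)$. So the new perimeter is at most that of $\Delta$, hence $\le n$. By extremality the new triangle has $t\le D$.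

- If $d(p,c)\le10D$, put $p'=q'=c$. Then $d(q,q')\le8D+10D=18D$.
- If $d(p,c)>10D$, let $p'\in[p,c]$ be the vertex with $d(p,p')=10D$, and let $q'$ be a vertex of $[p,q]\cup[q,c]$ with $d(p',q')\le D$. If $q'$ were on $[p,q]$, then $d(p,p')\le d(p,q')+d(q',p')\le8D+D<10D$, a contradiction. So $q'\in[q,c]$, and $d(q,q')\le d(q,p)+d(p,p')+d(p',q')\le8D+10D+D=19D$.

Let $\gamma$ run $a'\to b'$ along $[a,b]$, then $b'\to q$ geodesically, $q\to q'$ along the side, $q'\to p'$ geodesically, $p'\to p$ along the side, $p\to a'$ geodesically. Then
$$|\gamma|\le6D+D+19D+D+10D+D=38D.$$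

**Step 5: the rest of $\gamma$ stays away from $m$.** In both cases $\gamma=\alpha\beta$ with $\alpha=[a',b']\subseteq[a,b]$. We show that all vertices of $\beta$ are at distance $\ge D/2$ from $m$.

- Vertices on $[a,c]\cup[b,c]$ are at distance $\ge D$ by the choice of $m$.
- If $b'\ne b$, then $d(m,b')=3D$, and the piece $[b',q]$ has length $\le D$, so its vertices are at distance $\ge2D$. If $b'=b=q$, the piece is a point at distance $\ge D$. The same holds for $[p,a']$.
- In Case 2, the piece $[q',p']$ has length $\le D$. So each of its vertices is within $D/2$ of $p'$ or $q'$. These lie on $[a,c]\cup[b,c]$, hence at distance $\ge D$ from $m$. So the vertex is at distance $\ge D-D/2$.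

**Step 6: the integral.** Put
$$f(v)=\max\big(0,\tfrac D2-d(v,m)\big),\qquad g(v)=d(v,a').$$
Both are $1$-Lipschitz. By Step 5, $f$ vanishes at both ends of every edge of $\beta$, so $\omega$ vanishes on $\beta$. Along the geodesic $\alpha$, which starts at $a'$, $g$ increases by $1$ on each edge. So $\omega$ on $\alpha$ is the sum over its edges of the mean of $f$ at the two ends. Moreover $d(a',m)=\min(3D,d(a,m))\ge D$, and likewise $d(b',m)\ge D$, so $f$ vanishes at the two ends of $\alpha$, and $\alpha$ extends at least $D$ on both sides of $m$. Hence
$$\omega([\gamma])=\sum_{v\in\alpha}f(v)=\sum_{j\in\mathbb Z,\ |j|<D/2}\Big(\frac D2-|j|\Big).$$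
If $D=2s$, the sum is $\sum_{|j|<s}(s-|j|)=s^2=D^2/4$. If $D=2s+1$, it is $(2s+1)(s+\frac12)-s(s+1)=s^2+s+\frac12=(D^2+1)/4$. In both cases it is at least $D^2/4$. This proves the Claim.

**Step 7: conclusion.** Suppose $\Gamma$ is not hyperbolic. If the numbers $D_n$ were bounded by some $D_*$, then every point of a side of a vertex triangle, being within $\frac12$ of a vertex of that side, would be within $D_*+\frac12$ of the other two sides. All vertex triangles would be $(D_*+\frac12)$-slim, and $\Gamma$ would be hyperbolic by Step 2. So the $D_n$ are unbounded. For each positive value $D$ of $D_n$, (7) and (8) give a closed path $\gamma$ with $|\gamma|\le38D$ and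
$$\|[\gamma]\|_N\ge\frac2{N^2}\cdot\frac{D^2}4=\frac{D^2}{2N^2}.$$
Therefore
$$\frac{\mathrm{Fill}_N(38D)}{(38D)^2}\ge\frac1{2\cdot38^2N^2}=\frac1{2888N^2}$$
for an unbounded set of $D$, which contradicts the hypothesis on the $\limsup$. $\blacksquare$

## 10. Hyperbolicity of $\mathrm{FP}_2$ subgroups: proof of Theorem A

By Corollary 8.2, $G$ is of type $\mathrm{FP}_2$, so Theorem B applies. Let $\Gamma_H\subseteq\Gamma_G$ be the graphs of Lemma 6.1, let $\mathcal C_G$ be as in Corollary 8.2, and let $\mathcal C_H$ be any finite generating set. For every closed edge path $\gamma$ in $\Gamma_H$,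
$$\|[\gamma]\|_{\mathcal C_H}\le C\,\|[\gamma]\|_{\mathcal C_G}\le C|\gamma| .$$
Here $|\gamma|$ is the length of the same path seen in $\Gamma_G$, so no comparison of distances is needed. Let $N\ge1$ bound the lengths of the paths in $\mathcal C_H$, hence of all their translates. Then $\|\cdot\|_N\le\|\cdot\|_{\mathcal C_H}$ on $Z_1(\Gamma_H)$. So $\mathrm{Fill}_N(\ell)\le C\ell$ for $\Gamma_H$, and $\mathrm{Fill}_N(\ell)/\ell^2\to0$. By Theorem C, $\Gamma_H$ is hyperbolic. It is a Cayley–Abels graph of $H$, which is compactly generated by Lemma 5.5. So $H$ is hyperbolic. $\blacksquare$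

## 11. Equivalent conditions on the subgroup and on the group

**Theorem D (classification).** Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb Q}(G)\le2$ and $H\le G$ a closed subgroup. The following are equivalent: (i) $H$ is hyperbolic; (ii) $H$ is compactly presented; (iii) $H$ is of type $\mathrm{FP}_2$; (iv) $\mathbb Q$ has a finite-length resolution by finitely generated projectives in ${}_{\mathbb Q[H]}\mathrm{dis}$ (of length $\le2$).

*Proof.* (i)⇒(ii) is the standard fact recalled in Section 2, and (ii)⇒(i) is Theorem 2.1. (i)⇒(iii) is Corollary 8.2 applied to $H$, and (iii)⇒(i) is Theorem A. (iv)⇒(iii) follows from the definition.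

(iii)⇒(iv): $G$ is of type $\mathrm{FP}_2$ by Corollary 8.2, so Section 7 applies. By Step 3 there, $Z_1(\Gamma_H)$ is an $H$-summand of $Z_1(\Gamma_G)$. By Step 2, $Z_1(\Gamma_G)$ is a $G$-summand of $F$, and $F$ is projective over $H$ by Lemma 5.3. So $Z_1(\Gamma_H)$ is projective over $H$. It is finitely generated by Step 1. Hence $0\to Z_1(\Gamma_H)\to C_1(\Gamma_H)\to C_0(\Gamma_H)\to\mathbb Q\to0$ is the required resolution. $\square$

**Theorem E (homological characterization).** Let $L$ be a TDLC-group of type $\mathrm{FP}_2$, $\Gamma$ a simplicial Cayley–Abels graph of $L$, $\mathcal C$ a finite set of closed edge paths generating $Z_1(\Gamma)$ over $\mathbb Q[L]$, $N\ge1$ a bound for the lengths of paths in $\mathcal C$, and $\Phi(\ell)=\sup_{|\gamma|\le\ell}\|[\gamma]\|_{\mathcal C}$. The following are equivalent: (i) $L$ is hyperbolic; (ii) $\Phi(\ell)\le C\ell$ for some $C$; (iii) $\Phi(\ell)=o(\ell^2)$; (iv) $\limsup\Phi(\ell)/\ell^2<1/(2888N^2)$. If moreover $\mathrm{cd}_{\mathbb Q}(L)\le2$ and these hold, then every closed subgroup of $L$ of type $\mathrm{FP}_2$ is hyperbolic.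

*Proof.* (i)⇒(ii): Corollary 8.2 gives a finite generating set $\mathcal C'$ with $\|[\gamma]\|_{\mathcal C'}\le|\gamma|$. Let $K\ge\|[c]\|_{\mathcal C}$ for all $c\in\mathcal C'$. By invariance and subadditivity, $\|\cdot\|_{\mathcal C}\le K\|\cdot\|_{\mathcal C'}$, so $\Phi(\ell)\le K\ell$. (ii)⇒(iii)⇒(iv) is clear. (iv)⇒(i): translates of paths in $\mathcal C$ have length $\le N$, so $\|\cdot\|_N\le\|\cdot\|_{\mathcal C}$ and $\mathrm{Fill}_N\le\Phi$. Theorem C then shows that $\Gamma$ is hyperbolic. The last statement is Theorem A. $\square$

For a discrete group all modules are discrete. So Theorem A says in particular that every subgroup of type $\mathrm{FP}_2$ over $\mathbb Q$ of a hyperbolic group with $\mathrm{cd}_{\mathbb Q}\le2$ is hyperbolic. This extends Gersten's theorem from $\mathbb Z$ to $\mathbb Q$, allowing torsion.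

## 12. The hypotheses $\mathrm{FP}_2$, $\mathrm{cd}_{\mathbb Q}\le2$ and the order $\ell^2$

The first two remarks are quoted from the literature; nothing above depends on them.

- $\mathrm{FP}_2$ cannot be weakened to $\mathrm{FP}_1$ (compact generation). Rips (*Subgroups of small cancellation groups*, Bull. LMS 14 (1982)) constructs $C'(1/6)$ groups, which are hyperbolic and have $\mathrm{cd}_{\mathbb Q}\le2$, with finitely generated subgroups that are not finitely presented, hence not hyperbolic. The step of our proof that needs more than $\mathrm{FP}_1$ on the side of $H$ is the finite generation of $M=Z_1(\Gamma_H)$: it supplies both $\mathcal C_H$ and the finite union of orbits $X_0$.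
- $\mathrm{cd}_{\mathbb Q}\le2$ cannot be weakened to $\mathrm{cd}_{\mathbb Q}\le3$. Brady (*Branched coverings of cubical complexes and subgroups of hyperbolic groups*, J. London Math. Soc. 60 (1999)) gives a hyperbolic group of dimension $3$ with a finitely presented non-hyperbolic subgroup. In our proof the dimension enters through the section $\iota$ of Step 2 in Section 7.
- The order $\ell^2$ in Theorems C and E cannot be improved. For the grid on $\mathbb Z^2$, Example 3.2 gives $\Phi(\ell)\le\ell^2/2$, and $\mathbb Z^2$ is not hyperbolic. No sharpness is claimed for the constant $1/2888$.
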